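# Completing a 2-group to a unit group: why $D_{16}\times H$ is never one

## 1. Unit groups, adjoint groups and a family of 2-groups

All rings are associative, and have a unit unless we call them nilpotent. All groups are finite, and a $2$-group is a group of order a power of $2$ (the trivial group included). For a ring $R$ with unit, $R^\times$ is its group of units. We write $[s,r]=srs^{-1}r^{-1}$. The "class of an element" means its conjugacy class, and the "class of a group" means its nilpotency class.

**Definition (realizable).** A group $G$ is *realizable* if $G\cong R^\times$ for some finite ring $R$. It is *realizable in characteristic $n$* if $R$ can be chosen of characteristic $n$.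

*Example.* Let $T_3(\mathbb F_2)$ be the ring of upper triangular $3\times 3$ matrices over $\mathbb F_2$. A matrix in it is a unit iff its diagonal is $(1,1,1)$, so the unit group is the group of unitriangular matrices, of order $8$. Put $r=1+E_{12}+E_{23}$ and $s=1+E_{12}$. Then $r^2=1+E_{13}$, so $r$ has order $4$, and $s^2=1$. Moreover
$$sr=1+E_{23}+E_{13},\qquad rs=1+E_{23},$$
so $sr=(1+E_{13})rs$, i.e. $[s,r]=1+E_{13}=r^2$ and $srs^{-1}=r^3=r^{-1}$. Thus $T_3(\mathbb F_2)^\times$ is the dihedral group of order $8$, which is therefore realizable in characteristic $2$.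

**Definition (stably realizable).** A $2$-group $G$ is *stably realizable* if $G\times H$ is realizable for some finite group $H$.

*Example.* Let $M_{16}=\langle a,b: a^8=b^2=1,\ bab^{-1}=a^5\rangle$. It is a known fact, which we quote, that $M_{16}$ is not realizable while $M_{16}\times C_2$ is realizable in characteristic $2$. So $M_{16}$ is stably realizable without being realizable.

**Definition (nilpotent ring, adjoint group).** A finite ring $N$, usually without unit, is *nilpotent* if $N^e=0$ for some $e$, where $N^e$ is the additive group generated by all products of $e$ elements. Inside the ring $\mathbb Z\oplus N$, which has a unit and in which $N$ is an ideal, the set $1+N=\{1+x:x\in N\}$ is a group under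
$$(1+x)(1+y)=1+(x+y+xy),\qquad (1+x)^{-1}=1-x+x^2-\cdots .$$
We call it the *adjoint group* of $N$. It has order $|N|$. If $C$ is a subring of $N$, then $1+C$ is a subgroup of $1+N$.

*Examples.* (i) If $N$ is an additive group with zero multiplication, then $1+N\cong N$, since $(1+x)(1+y)=1+(x+y)$. (ii) If $N$ is the ring of strictly upper triangular $3\times3$ matrices over $\mathbb Z/2^k$, then $N^3=0$ and $1+N$ is the group of unitriangular matrices, of order $2^{3k}$.

**Textbook facts.** We use the following about a finite ring $R$ with Jacobson radical $J(R)$.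

1. $R$ is the direct product, over primes $p$, of rings $R_p$ of $p$-power order.
2. $J(R)$ is nilpotent, and $R/J(R)$ is a product of matrix rings $M_{n_i}(\mathbb F_{q_i})$ over finite fields.
3. If $I$ is a nilpotent ideal, then $R^\times\to(R/I)^\times$ is onto with kernel $1+I$. Indeed, if $uv=1-x$ and $vu=1-y$ with $x,y\in I$, then $1-x$ and $1-y$ are invertible, so $u$ has a right and a left inverse. The subgroup $1+I$ of $R^\times$ is isomorphic to the adjoint group of $I$ by the obvious map.
4. $|GL_n(q)|=\prod_{i=0}^{n-1}(q^n-q^i)$, which is divisible by $q^n-1$.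

*Example.* For $R=T_3(\mathbb F_2)$, the radical $J(R)$ is the set of strictly upper triangular matrices and $R/J(R)\cong\mathbb F_2^3$. Its unit group is trivial, so $R^\times=1+J(R)$, as we saw.

**Definition (four families).** Each group below has order $2^n$ and is generated by $r,s$ with $r$ of order $2^{n-1}$.

* $D_{2^n}$ (dihedral), $n\ge3$: $s^2=1$, $srs^{-1}=r^{-1}$.
* $Q_{2^n}$ (generalized quaternion), $n\ge3$: $s^2=r^{2^{n-2}}$, $srs^{-1}=r^{-1}$.
* $SD_{2^n}$ (semidihedral), $n\ge4$: $s^2=1$, $srs^{-1}=r^{-1+2^{n-2}}$.
* $M_{2^n}$ (modular), $n\ge4$: $s^2=1$, $srs^{-1}=r^{1+2^{n-2}}$.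

*Example, with the nilpotency classes.* In the first three families write $srs^{-1}=r^{\varepsilon}$, with $\varepsilon=-1$ or $\varepsilon=-1+2^{n-2}$. In the second case $n\ge4$ and $\varepsilon-1=2(-1+2^{n-3})$, so in every case
$$\varepsilon-1 \text{ is twice an odd number.}\tag{1}$$
The elements of $G$ are the $r^j$ and the $sr^j$, and $[sr^j,r^l]=r^{l(\varepsilon-1)}$. By (1), $\gamma_2=G'$ contains $\langle r^{2}\rangle$, and $G/\langle r^2\rangle$ has order $4$, hence is abelian, so $\gamma_2=\langle r^2\rangle$. The same formula gives $\gamma_{i+1}=[G,\gamma_i]=\langle r^{2^i}\rangle$ for all $i\ge1$. Since $r$ has order $2^{n-1}$, the class of $G$ is exactly $n-1$. So $D_8$ and $Q_8$ have class $2$, and $D_{16},Q_{16},SD_{16}$ have class $3$. In $M_{2^n}$ we have $[s,r]=r^{2^{n-2}}$, which generates a normal subgroup of order $2$. Such a subgroup is central, and modulo it $r$ and $s$ commute. So $M_{2^n}$ has class $2$.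

## 2. Can a direct factor $H$ always repair nonrealizability?

Two more facts set the scene. If $G$ is an abelian $2$-group that is not realizable, then there is always a $2$-group $H$ with $G\times H$ realizable. For example, when $n\ge3$ the cyclic group $C_{2^n}$ is not realizable in characteristic $2^m$ for any $m\ge1$, while $C_{2^n}\times C_2\cong(\mathbb Z/2^{n+2})^\times$ is realizable. And $M_{16}$, which is nonabelian, is repaired by the factor $C_2$.

**Question** (from Eric Swartz and Nicholas J. Werner, "Fuchs' problem for 2-groups", arXiv:1904.07901 (2019)). *Let $G$ be a nonabelian $2$-group that is not realizable. Does there exist a $2$-group $H$ such that $G\times H$ is realizable?*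

The answer is **no**: for $n\ge4$ and $G=D_{2^n},SD_{2^n}$ or $Q_{2^n}$, no $2$-group $H$ works (Theorem 5), and in fact no finite group $H$ works (Section 7). On the positive side, $H$ exists whenever $G$ has class at most $2$ (Theorem 2). For groups with an abelian subgroup of index $2$ this is the exact boundary (Theorem 8).

We begin on the positive side, since it shows where to look for trouble.

## 3. Groups of class at most 2 are adjoint groups

The group $D_8$ was realized by hand above. To treat other groups we need a way to go from a nilpotent ring to a ring with unit.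

**Lemma 1.** *Let $N$ be a finite nilpotent ring of $2$-power order and let $m\ge1$ with $2^mN=0$. Then $R=\mathbb Z/2^m\oplus N$, with product $(a+x)(b+y)=ab+(ay+bx+xy)$, is a ring of characteristic $2^m$, and*
$$R^\times=(\mathbb Z/2^m)^\times\times(1+N).$$

*Proof.* Since $2^mN=0$, $N$ is a $\mathbb Z/2^m$-module and the product is well defined. As $N$ is a nilpotent ideal with $R/N=\mathbb Z/2^m$, fact 3 shows that $a+x$ is a unit iff $a$ is odd. In that case $a+x=a(1+a^{-1}x)$. The subgroup $(\mathbb Z/2^m)^\times$ is central and meets $1+N$ only in $1$. So the product is direct. $\square$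

So $G$ is stably realizable as soon as $G\cong 1+N$ with $N$ nilpotent of $2$-power order. How could we put a ring structure on a given $G$? Suppose $N^3=0$. Then
$$(1+a)(1+b)-(1+b)(1+a)=ab-ba,$$
and since $(ab-ba)N=0$ this says $[1+a,1+b]=1+(ab-ba)$. So the product of $N$ must be a bilinear map whose antisymmetrization is the commutator map of the group. If we could divide by $2$, half the commutator would do. We cannot, but we can take the "upper triangular half" instead.

**Theorem 2.** *Every $2$-group $G$ of class at most $2$ is isomorphic to $1+N$ for a finite nilpotent ring $N$ with $N^3=0$. Hence $G\times(\mathbb Z/2^m)^\times$ is realizable in characteristic $2^m$ for every $m\ge1$ with $2^mN=0$.*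

The construction is in the spirit of Ault–Watters, *Circle groups of nilpotent rings*, Amer. Math. Monthly 80 (1973). Here is a full proof.

*Proof.* **Step 1: build half of the commutator.** Let $Z=Z(G)$ and $V=G/Z$. As the class is at most $2$, $V$ is abelian and the commutator induces a bilinear map $\beta:V\times V\to Z$ with $\beta(v,v)=1$. Write $V$ additively as $V=\bigoplus_i\langle v_i\rangle$, with $v_i$ of order $n_i$, and set
$$B\Big(\sum a_iv_i,\sum b_jv_j\Big)=\prod_{i<j}\beta(v_i,v_j)^{a_ib_j}.$$
Since $\beta(v_i,v_j)^{n_i}=\beta(n_iv_i,v_j)=1$ and likewise $\beta(v_i,v_j)^{n_j}=1$, the exponents may be changed modulo $n_i$ (for $a_i$) and $n_j$ (for $b_j$), so $B$ is well defined. It is clearly bilinear. For $u=\sum a_iv_i$ and $v=\sum b_jv_j$, the facts $\beta(v_i,v_i)=1$ and $\beta(v_j,v_i)=\beta(v_i,v_j)^{-1}$ give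
$$\beta(u,v)=\prod_{i<j}\beta(v_i,v_j)^{a_ib_j-a_jb_i}=B(u,v)B(v,u)^{-1}.\tag{2}$$

**Step 2: define the ring on the set $G$.** View $B$ as a map $G\times G\to Z$. It is multiplicative in each argument, and trivial as soon as one argument lies in $Z$. Put
$$a+b=ab\,B(a,b)^{-1},\qquad a*b=B(a,b).$$

**Step 3: check that $(G,+)$ is an abelian group.**

*Commutativity.* By (2), $ab=[a,b]\,ba=B(a,b)B(b,a)^{-1}ba$, so $a+b=ba\,B(b,a)^{-1}=b+a$.

*Associativity.* The elements $a+b$ and $ab$ have the same image in $V$. So $(a+b)+c=ab\,B(a,b)^{-1}c\,B(ab,c)^{-1}=abc\,B(a,b)^{-1}B(a,c)^{-1}B(b,c)^{-1}$. Likewise $a+(b+c)=a\,bc\,B(b,c)^{-1}B(a,bc)^{-1}$, which is the same element.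

*Zero.* It is the element $1\in G$, because $B(a,1)=1$.

*Negatives.* Take $a'=a^{-1}B(a,a)^{-1}$. Then $a+a'=B(a,a)^{-1}B(a,a^{-1})^{-1}=B(a,a)^{-1}B(a,a)=1$.

**Step 4: check the product.** If $z\in Z$ then $a+z=az$. Hence $a*(b+c)=B(a,b)B(a,c)=(a*b)+(a*c)$, and similarly on the other side. Since $a*b\in Z$, all triple products $(a*b)*c$ and $a*(b*c)$ equal the zero element $1$. So $*$ is associative, and $N=(G,+,*)$ is a ring of order $|G|$ with $N^3=0$.

**Step 5: recover the group.** We have $a+b+a*b=ab\,B(a,b)^{-1}B(a,b)=ab$. So $a\mapsto 1+a$ is an isomorphism $G\to1+N$. The last claim is Lemma 1. $\square$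

*The case $Q_8$ by hand.* Here $Z=\{\pm1\}$ and $V$ has basis $v_1,v_2$, the images of $i,j$. We have $\beta(v_1,v_2)=-1$, so $B(u,v)=(-1)^{a_1b_2}$. Then $i+i=i^2B(i,i)^{-1}=-1$, so $i$ has additive order $4$, while $k=ij$ has $B(k,k)=-1$ and $k+k=k^2\cdot(-1)=1$, the zero element. In general $a+a=\pm1$, and $(-1)+(-1)=1$, so $4N=0$ and $2N\neq0$. With $m=2$, the ring $\mathbb Z/4\oplus N$ of order $32$ has unit group $C_2\times Q_8$.

## 4. What breaks for $D_{16}$, and what does not

Try the same construction for $D_{16}=\langle r,s\rangle$, with $r^8=1$. It needs a bilinear $B$ with $B(a,b)B(b,a)^{-1}=[a,b]$ and central values, so the commutator map would have to be multiplicative in each argument. But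
$$[s^2,r]=1,\qquad\text{whereas}\qquad [s,r]^2=(r^{-2})^2=r^{-4}\neq1 .$$
The construction stops here, and the culprit is that $[s,r]$ has order $4$ instead of $2$.

This only says that one construction fails. Does class $3$ rule out being an adjoint group? It does not. Let $N$ be the ring of strictly upper triangular $4\times4$ matrices over $\mathbb F_2$. For $x\in N^i$ and $y\in N^j$,
$$[1+x,1+y]-1=(xy-yx)\big((1+y)(1+x)\big)^{-1}\in N^{i+j},$$
and $N^4=0$, so $1+N$ has class at most $3$. It has class exactly $3$, because
$$[1+E_{12},1+E_{23}]=1+E_{13},\qquad [1+E_{13},1+E_{34}]=1+E_{14}\ne1.$$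
So any obstruction must be finer than the class. It must also survive multiplication by an arbitrary $H$, over which we have no control.

Two quantities attached to $D_{16}$ are blind to $H$. In $G\times H$ the element $(r,1)$ has as many conjugates as $r$ has in $G$, namely two, and $[(s,1),(r,1)]=([s,r],1)$ has the same order as $[s,r]$, namely $4$. We shall show that this combination is impossible in an adjoint group. First we reduce to adjoint groups.

## 5. From unit groups that are 2-groups to adjoint groups

**Lemma 3.** *Let $R$ be a finite ring with $R^\times$ a $2$-group. Then $R^\times\cong(1+J)\times E$, where $J$ is a finite nilpotent ring of $2$-power order and $E$ is abelian.*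

*Proof.* Write $R=R_2\times R'$ with $|R_2|$ a power of $2$ and $|R'|$ odd. (A factor may be the zero ring, whose unit group is trivial.)

**Step 1: the odd part is commutative.** The group $1+J(R')$ is a subgroup of the $2$-group $R'^\times$ and has odd order $|J(R')|$. So $J(R')=0$ and $R'=\prod M_{n_i}(\mathbb F_{q_i})$ with $q_i$ odd. If some $n_i\ge2$, then $1+E_{12}$ is a unit whose order is the characteristic of $\mathbb F_{q_i}$, an odd prime; this is a contradiction. So $R'$ is a product of fields. Put $E=R'^\times$.

**Step 2: the even part has unit group $1+J$.** Let $J=J(R_2)$, so $R_2/J\cong\prod M_{n_i}(\mathbb F_{q_i})$ with $q_i$ even. By fact 3, each $GL_{n_i}(q_i)$ is a quotient of the $2$-group $R_2^\times$. Its order is divisible by the odd number $q_i^{n_i}-1$, so $q_i^{n_i}=2$. Hence $R_2/J\cong\mathbb F_2^k$ has trivial unit group, and $R_2^\times=1+J$. $\square$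

## 6. Elements with exactly two conjugates

Fix $r\in1+J$. Counting conjugates of $r$ is a multiplicative matter, but in an adjoint group it becomes additive. An element $1+x$ commutes with $r$ iff $x$ does, so with
$$C=\{x\in J:xr=rx\},\qquad M=\{xr-rx:x\in J\},$$
the centralizer of $r$ in $1+J$ is $1+C$. Also, $M$ is the image of the additive map $x\mapsto xr-rx$ from $J$ to $J$, whose kernel is $C$. Therefore
$$\text{number of conjugates of } r=|1+J:1+C|=|J:C|=|M|.\tag{3}$$
If $r$ has two conjugates, $M$ is an additive group with two elements. The nilpotent ring $C$ turns out to act on it from the left, and a nilpotent ring can only act on a group of order $2$ as zero. Since $sr-rs\in M$, two annihilation relations fall out, and they are just what is needed to square the commutator.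

**Lemma 4.** *Let $J$ be a finite nilpotent ring of $2$-power order, and let $r,s\in1+J$. Suppose $r$ has exactly two conjugates in $1+J$. Then $c=[s,r]$ satisfies $c^2=1$.*

*Proof.* If $s$ commutes with $r$, then $c=1$. Assume it does not.

**Step 1: show that $CM=0$ and $2M=0$.** By (3), $|M|=2$, so $2M=0$. For $u\in C$ and $x\in J$, the relation $ur=ru$ gives
$$u(xr-rx)=(ux)r-r(ux)\in M,\tag{4}$$
so $CM\subseteq M$, where $CM$ is the additive group generated by all products. If $CM=M$, then $C^\ell M=M$ for all $\ell$; but $C^\ell=0$ for large $\ell$ and $M\ne0$. So $CM$ is a proper subgroup of a group of order $2$, i.e. $CM=0$.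

**Step 2: put $sr-rs$ into $M$ and $c-1$ into $C$.** Let $t=sr-rs$. As $s-1\in J$,
$$t=(s-1)r-r(s-1)\in M.$$
Since $sr=crs$, also $t=(c-1)rs$. Next, the centralizer of $r$ has index $2$ in $1+J$, hence is normal, so it equals its conjugate by $s$, which is the centralizer of $srs^{-1}$. As $srs^{-1}$ commutes with itself, it lies in this common centralizer, i.e. it commutes with $r$. Therefore $c=(srs^{-1})r^{-1}$ commutes with $r$, and $c-1\in C$.

**Step 3: combine.** From Step 1, $(c-1)t=0$ and $2t=0$. Substitute $t=(c-1)rs$ and multiply on the right by $(rs)^{-1}$: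
$$(c-1)^2=0,\qquad 2(c-1)=0.$$
Thus $c^2=1+2(c-1)+(c-1)^2=1$. $\square$

*A check in $D_8$.* In the unitriangular group over $\mathbb F_2$, with $r=1+E_{12}+E_{23}$ and $x=aE_{12}+bE_{23}+dE_{13}$, we get $xr-rx=(a-b)E_{13}$. So $M=\{0,E_{13}\}$ and $r$ has two conjugates. For $s=1+E_{12}$ we found $t=sr-rs=E_{13}$ and $c=1+E_{13}$, and indeed $c^2=1$.

**Theorem 5.** *Let $n\ge4$ and $G\in\{D_{2^n},SD_{2^n},Q_{2^n}\}$. Then $G\times H$ is not realizable for any $2$-group $H$.*

*Proof.* **Step 1: collect the data of $G$ that are blind to $H$.** With $srs^{-1}=r^\varepsilon$ as in Section 1, the centralizer of $r$ contains $\langle r\rangle$, of index $2$, and does not contain $s$. So $r$ has exactly two conjugates. By (1), $[s,r]=r^{\varepsilon-1}$ has order $2^{n-2}\ge4$. In $G\times H$ the element $(r,1)$ has exactly two conjugates, and $[(s,1),(r,1)]=(r^{\varepsilon-1},1)$ still has order $2^{n-2}$.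

**Step 2: move the data into an adjoint group.** Suppose $G\times H\cong R^\times$ with $R$ finite. This is a $2$-group, so Lemma 3 gives $G\times H\cong(1+J)\times E$ with $E$ abelian. Let $(r,1)$ and $(s,1)$ correspond to $(r_1,e)$ and $(s_1,f)$. Since $E$ is abelian, the class of $(r_1,e)$ is the class of $r_1$ times $\{e\}$, so $r_1$ has exactly two conjugates in $1+J$. The commutator corresponds to $([s_1,r_1],1)$.

**Step 3: contradiction.** By Lemma 4, $[s_1,r_1]^2=1$. But this commutator has order $2^{n-2}\ge4$. $\square$

Taking $H=1$ shows that these groups are themselves not realizable, so they are within the scope of the Question, and its answer is **no**. For instance, $D_{16}\times H$ is never realizable for a $2$-group $H$.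

## 7. Allowing any finite $H$

If $H$ is not a $2$-group, then $R^\times$ is not one either, and Lemma 3 does not apply. We pass to the subring of $R$ that centralizes $H$, whose unit group is much smaller.

**Proposition 6.** *For a $2$-group $G$ the following are equivalent:*

* *(a) $G\times H$ is realizable for some finite group $H$;*
* *(b) $G\times H$ is realizable for some abelian $2$-group $H$;*
* *(c) $G\times A\cong1+N$ for some abelian $2$-group $A$ and some finite nilpotent ring $N$ of $2$-power order.*

*Proof.* **(b)⇒(a)** is trivial. **(c)⇒(b):** choose $m\ge1$ with $2^mN=0$. By Lemma 1, $(\mathbb Z/2^m)^\times\times A\times G$ is realizable, and $(\mathbb Z/2^m)^\times\times A$ is an abelian $2$-group.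

**(a)⇒(c), Step 1: make the complement abelian.** Let $R^\times=G\times H$ and $S=C_R(H)$. This is a subring containing $1$. If a unit of $R$ commutes with $H$, so does its inverse, so $S^\times=C_{R^\times}(H)=G\times Z(H)$. Write $Z(H)=A\times B$ with $A$ a $2$-group and $|B|$ odd. Then $S^\times=(G\times A)\times B$ is nilpotent, with $B$ abelian, and its Sylow $2$-subgroup is $G\times A$.

**Step 2: show that $S$ modulo its radical is a product of fields.** Write $S=\prod_pS_p$ with $|S_p|$ a $p$-power, and $J_p=J(S_p)$. By fact 3, $(S_p/J_p)^\times$ is a quotient of $S_p^\times$, hence nilpotent. If $S_p/J_p$ had a factor $M_n(\mathbb F_q)$ with $n\ge2$, then $(S_p/J_p)^\times$ would contain a copy of $GL_2(\mathbb F_p)$. That group has order $(p^2-1)(p^2-p)$, so its Sylow $p$-subgroups have order $p$, and the upper and the lower unitriangular matrices are two distinct ones. A nilpotent group has only one Sylow $p$-subgroup, and subgroups of nilpotent groups are nilpotent; this is a contradiction. So $S_p/J_p$ is a product of fields.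

**Step 3: compute the Sylow $2$-subgroup of $S^\times=\prod_pS_p^\times$.** For $p=2$: $(S_2/J_2)^\times$ is a product of groups of odd order $q-1$, and $1+J_2$ is a $2$-group, so $1+J_2$ is the Sylow $2$-subgroup of $S_2^\times$. For $p$ odd: $1+J_p$ is a $p$-group, so the Sylow $2$-subgroup of $S_p^\times$ meets it trivially and embeds in the abelian group $(S_p/J_p)^\times$. Altogether
$$G\times A\cong(1+J_2)\times E,\qquad E\text{ an abelian }2\text{-group}.$$

**Step 4: absorb $E$ into the ring.** Write $E$ additively, give it the zero multiplication, and let $N=J_2\oplus E$. This is a finite nilpotent ring of $2$-power order, and $1+N\cong(1+J_2)\times E\cong G\times A$. $\square$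

## 8. Commutators and classes of size $2^k$

In Lemma 4 the group $M$ had order $2$, and both $2$ and $C$ killed it in one step. If $|M|=2^k$, we let $2$ and $C$ act together and expect $k$ steps to suffice. The fact that $c$ commutes with $r$, which was automatic in Lemma 4, now becomes a hypothesis.

**Theorem 7.** *Let $G$ be a stably realizable $2$-group, let $r,s\in G$, let the class of $r$ have size $2^k$, and let $c=[s,r]$ commute with $r$. Then $c^{2^k}=1$. For each $k\ge1$ the exponent $2^k$ cannot be improved.*

*Proof.* **Step 1: move into an adjoint group.** By Proposition 6, $G\times A\cong1+N$ with $A$ an abelian $2$-group and $N$ nilpotent of $2$-power order. Replacing $r,s$ by $(r,1),(s,1)$ changes neither the size of the class nor the order of the commutator, and the commutator still commutes with $r$. So we may work in $1+N$. Define $C$ and $M$ as in Section 6, with $N$ in place of $J$. By (3), $|M|=2^k$.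

**Step 2: show that $k$ factors from $2$ and $C$ kill $M$.** Let $Q=2\mathbb Z\oplus C\subset\mathbb Z\oplus N$, a ring without unit. By (4), $QM\subseteq M$. Say $C^e=0$ and $2^fM=0$ with $e,f\ge1$. Expand a product of $e+f-1$ elements of $Q$. Each term contains at least $e$ factors from $C$ or at least $f$ even integers. The integers are central, so each term kills $M$. Thus $Q^\ell M=0$ for large $\ell$. Consider
$$M\supseteq QM\supseteq Q^2M\supseteq\cdots.$$
If $Q^{i+1}M=Q^iM$, then $Q^iM=Q^{i+j}M$ for all $j$, so $Q^iM=0$. So the chain strictly decreases until it reaches $0$, each time with index at least $2$. As $|M|=2^k$, we get $Q^kM=0$.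

**Step 3: extract relations for $c$.** As before $t=sr-rs=(s-1)r-r(s-1)\in M$ and $t=(c-1)rs$. Since $c$ commutes with $r$, $c-1\in C$. Taking $i$ factors $2$ and $k-i$ factors $c-1$ in Step 2 gives $2^i(c-1)^{k-i}t=0$. Multiplying on the right by $(rs)^{-1}$ we obtain
$$2^i(c-1)^{k+1-i}=0\qquad(0\le i\le k).\tag{5}$$

**Step 4: expand the power.** We have
$$c^{2^k}-1=\sum_{j=1}^{2^k}\binom{2^k}{j}(c-1)^j .$$
For $j\ge k+1$ the term vanishes by (5) with $i=0$. Let $1\le j\le k$. From $j\binom{2^k}{j}=2^k\binom{2^k-1}{j-1}$, and because
$$\binom{2^k-1}{j-1}=\prod_{i=1}^{j-1}\frac{2^k-i}{i}$$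
is odd (as $v_2(2^k-i)=v_2(i)$ for $1\le i<2^k$), we get $v_2\binom{2^k}{j}=k-v_2(j)$. Since $2^{j-1}\ge j$, $v_2(j)\le j-1$, so $v_2\binom{2^k}{j}\ge k+1-j$. But $2^{k+1-j}(c-1)^j=0$ by (5) with $i=k+1-j$. So every term vanishes and $c^{2^k}=1$.

**Step 5: sharpness.** Let $k\ge1$, let $N$ be the ring of strictly upper triangular $3\times3$ matrices over $\mathbb Z/2^k$, and let $G=1+N$, which is stably realizable by Lemma 1. Let $r=1+E_{12}$ and $s=1+E_{23}$. For $x\in N$ with $(2,3)$ entry $b$, $xr-rx=xE_{12}-E_{12}x=-bE_{13}$. So $|M|=2^k$, and by (3) $r$ has $2^k$ conjugates. Moreover $sr=1+E_{12}+E_{23}$ and $rs=sr+E_{13}$. As $E_{13}N=0$, we have $(1-E_{13})rs=rs-E_{13}=sr$, so $[s,r]=1-E_{13}$. This is central, and since $(1-E_{13})^l=1-lE_{13}$, it has order exactly $2^k$. $\square$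

**Theorem 5 for arbitrary finite $H$.** Let $G$ be one of the groups of Theorem 5. Its element $r$ has a class of size $2$, and $[s,r]=r^{\varepsilon-1}$ commutes with $r$ and has order at least $4$. By Theorem 7 with $k=1$, $G$ is not stably realizable. So $G\times H$ is not realizable for any finite group $H$.

## 9. Abelian subgroups of index 2

**Theorem 8.** *Let $G$ be a $2$-group with an abelian subgroup $K$ of index $2$. Then a $2$-group $H$ with $G\times H$ realizable exists if and only if $G$ has class at most $2$. The same holds with "finite group $H$" in place of "$2$-group $H$".*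

*Proof.* **"If".** This is Theorem 2, with $H=(\mathbb Z/2^m)^\times$, a $2$-group.

**"Only if", Step 1: commutators with $K$ have square $1$.** We may assume that $G$ is nonabelian, and it suffices to assume that $G$ is stably realizable. Fix $s\in G\setminus K$, let $x\in K$, and put $c=[s,x]$. Since $K$ is normal, $c\in K$, so $c$ commutes with $x$. If $x\in Z(G)$, then $c=1$. Otherwise the centralizer of $x$ contains $K$ and is not $G$, so it equals $K$, and $x$ has exactly two conjugates. Theorem 7 with $k=1$ gives $c^2=1$.

**Step 2: these commutators are central.** We have $sxs^{-1}=cx$. As $s^2\in K$ commutes with $x$,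
$$x=s^2xs^{-2}=s(cx)s^{-1}=(scs^{-1})(cx),$$
so $scs^{-1}=c^{-1}=c$. Thus $c$ commutes with $s$, and it commutes with $K$ because $c\in K$. As $G=\langle K,s\rangle$, $c\in Z(G)$.

**Step 3: conclude.** Let $Z_0$ be the central subgroup generated by all $[s,x]$, $x\in K$. In $G/Z_0$ the images of $K$ and $s$ commute and generate the group, so $G/Z_0$ is abelian. Hence $G'\le Z_0\le Z(G)$, and $G$ has class at most $2$. $\square$

## 10. Maximal class, cyclic maximal subgroups, and order at most 16

Say that $G$ *admits an $H$* if $G\times H$ is realizable for some $2$-group $H$; by Proposition 6 it makes no difference to allow any finite $H$. We recall two textbook theorems. The nonabelian $2$-groups with a cyclic subgroup of index $2$ are $D_{2^n},Q_{2^n}$ ($n\ge3$) and $SD_{2^n},M_{2^n}$ ($n\ge4$). The $2$-groups of order $2^n\geq 8$ of maximal class $n-1$ are $D_{2^n},Q_{2^n}$ ($n\ge3$) and $SD_{2^n}$ ($n\ge4$).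

**Corollary 9.**

1. *A $2$-group $G$ of maximal class (i.e. $D_{2^n}$ or $Q_{2^n}$ with $n\ge3$, or $SD_{2^n}$ with $n\ge4$) admits an $H$ iff $|G|=8$.*
2. *Among nonabelian $2$-groups with a cyclic subgroup of index $2$, exactly $D_8$, $Q_8$ and the modular groups $M_{2^n}$ ($n\ge4$) admit an $H$.*
3. *Among groups of $2$-power order $\le16$, exactly $D_{16},SD_{16},Q_{16}$ admit no $H$. So these are the counterexamples of least order.*
4. *For every $d\ge3$ there is a $2$-group of class $d$, namely $D_{2^{d+1}}$, with no $H$; and every $2$-group of class $\le2$ has an $H$. So the bound "class $\le2$" in Theorem 2 is best possible.*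

*Proof.* (1), (2): all groups in question have a cyclic, hence abelian, subgroup of index $2$, so Theorem 8 applies. By Section 1, $D_8$, $Q_8$ and $M_{2^n}$ have class $2$, and the others have class $n-1\ge3$.

(3): A group of order $2^n$ with $n\ge2$ has class at most $n-1$. So order at most $8$ forces class at most $2$. A group of order $16$ has class at most $2$ or is of maximal class $3$, i.e. one of $D_{16},SD_{16},Q_{16}$. Apply Theorem 2 to the former and Theorem 5 to the latter. Since $D_{16},SD_{16},Q_{16}$ are nonabelian and not realizable, they are counterexamples to the Question, and no smaller group is one.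

(4): $D_{2^{d+1}}$ has class $d$ by Section 1, and admits no $H$ by Theorem 5 with $n=d+1\ge4$. The other half is Theorem 2. $\square$

**Remark.** Part 4 does not say that class $\ge3$ excludes an $H$. The group of unitriangular $4\times4$ matrices over $\mathbb F_2$ from Section 4 has class $3$ and equals $1+N$ with $N$ strictly upper triangular, so it admits an $H$ by Lemma 1. By Proposition 6, deciding which $2$-groups are stably realizable amounts to deciding which $2$-groups become adjoint groups of finite nilpotent rings of $2$-power order after adding an abelian $2$-group as a direct factor. The results above do not settle this in general.
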